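# Powers of connected-subgraph ideals that lose their linear resolution

## 1. A triangle with five paths and the cube of $I_3$

Take a finite simple graph $G$ and a size $d$. Multiply together the vertices of each connected induced subgraph with $d$ vertices, and let these monomials generate an ideal. Suppose this ideal has the simplest possible kind of resolution. Do its powers have it too? We start with one graph on fourteen vertices, where everything can be computed by hand, and then ask what must change to cover other sizes and other powers.

**Connected ideals.** Let $V(G)=\{x_1,\dots,x_n\}$, let $\mathbb K$ be a field, let $r\ge 1$ and put $d=r+1$. A *connected $d$-set* is a set $S\subseteq V(G)$ with $|S|=d$ such that the induced subgraph $G[S]$ is connected. Write $x_S=\prod_{x\in S}x$. The $r$-connected ideal is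
$$I_r(G)=\big(x_S \,:\, S \text{ a connected } d\text{-set of } G\big)\subseteq \mathbb K[x_1,\dots,x_n].$$
For $r=1$ it is the edge ideal. For $r=2$ and the path $x_1x_2x_3x_4$ we get $I_2=(x_1x_2x_3,\,x_2x_3x_4)=x_2x_3\,(x_1,x_4)$.

**Linear resolutions.** A homogeneous ideal $J$ generated in a single degree $D$ has a linear resolution if all nonzero entries of the maps in its minimal graded free resolution are linear forms. Write $\beta_{i,j}(J)$ for the graded Betti numbers of $J$ as a module, so $\beta_{0}$ counts generators. If $J$ has a linear resolution, then $\beta_{1,j}(J)=0$ for all $j\neq D+1$. Indeed, by minimality the first syzygy matrix has no zero column (a basis element mapping to $0$ would lie in the image of the next map, hence in $(x_1,\dots,x_n)F_1$). So each column has a nonzero entry, which is linear, and the corresponding basis element has degree $D+1$.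

In the example above, $I_2^q=(x_2x_3)^q(x_1,x_4)^q$. All powers are linear, because all powers of $(x_1,x_4)$ are.

The question, posed by Ghosh and Selvaraja in "Linear resolution of connected graph ideals and their powers", arXiv:2512.06346 (2025), is this:

> If $I_r(G)$ has a linear resolution, must $I_r(G)^q$ have a linear resolution for all $q\ge1$?

For $r=1$ the answer is yes. Herzog, Hibi and Zheng proved that if $I_1(G)$ has a linear resolution (equivalently, by Fröberg's theorem, the complement $\overline G$ is chordal), then so does every power. For general squarefree monomial ideals the answer is no: Sturmfels' example $(def,cef,cdf,cde,bef,bcd,acf,ade)$ has a linear resolution, but its square does not. The connected ideals with $r\ge2$ lie between these two facts.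

**The upper Koszul complex.** To find a first syzygy of a monomial ideal $J$ in a given multidegree $m$ we use the simplicial complex
$$K^m(J)=\{F\text{ a set of variables} : m/x_F\in J\},\qquad \beta_{i,m}(J)=\dim_{\mathbb K}\tilde H_{i-1}(K^m(J);\mathbb K). \tag{1}$$
The formula is Theorem 1.34 in Miller–Sturmfels, *Combinatorial Commutative Algebra*. We need only $i=1$: if $K^m(J)$ is disconnected as a topological space, then $\beta_{1,m}(J)\ne0$, over every field.

For example, let $G$ be two disjoint edges $x_1x_2$ and $x_3x_4$, let $r=1$ and $m=x_1x_2x_3x_4$. The sets $F$ with $m/x_F\in(x_1x_2,x_3x_4)$ are the subsets of $\{x_3,x_4\}$ and of $\{x_1,x_2\}$. So $K^m$ consists of two disjoint segments, and $\beta_{1,m}=1$ in degree $4\neq 3$.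

For powers of connected ideals, (1) becomes a packing problem:
$$F\in K^m(I_r(G)^q)\iff x_F \text{ divides } m/g \text{ for some } g=x_{T_1}\cdots x_{T_q}\text{ with } g\mid m, \tag{2}$$
where the $T_j$ are connected $d$-sets. Only sets $T_j\subseteq \operatorname{supp}(m)$ occur. Hence
$$K^m(I_r(G)^q)=K^m(I_r(H)^q)\quad\text{for every induced subgraph } H \text{ with } V(H)\supseteq\operatorname{supp}(m). \tag{3}$$

**The graph $\Gamma$.** Take a triangle $b_1b_2b_3$, paths $u_1u_2u_3$, $v_1v_2v_3$, $y_1y_2$, $c_1c_2$, and a vertex $z$. Join
$$u_1 \text{ to } b_1,b_2;\qquad v_1\text{ to } b_2,b_3;\qquad z\text{ to } b_3,b_1;\qquad y_1\text{ to } b_1;\qquad c_1\text{ to } b_3.$$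
Regard $z$ as a path with one vertex. The first vertex of each path is the only one with neighbors in the triangle.

**Claim 1.** $I_3(\Gamma)$ has a linear resolution over every field, but $\beta_{1,14}(I_3(\Gamma)^3)\neq0$. Since $I_3(\Gamma)^3$ is generated in degree $12$, linearity would require degree $13$.

**Proof that $\beta_{1,14}\ne0$.** Let $m$ be the product of all fourteen variables. We list all $g=x_{T_1}x_{T_2}x_{T_3}$ dividing $m$. The $T_j$ are then pairwise disjoint connected $4$-sets. The paths outside the triangle have at most $3$ vertices each, so every $T_j$ meets the triangle. There are three sets and three triangle vertices, so each set contains exactly one. Call the sets $S_1,S_2,S_3$, with $b_i\in S_i$.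

If $S_i$ meets one of the five paths, then inside $S_i$ one can walk from that path to the triangle. This walk leaves the path at its first vertex and steps to a triangle vertex, which must be $b_i$. So $S_i$ contains the first vertex of the path, and that vertex is adjacent to $b_i$. Therefore
$$S_1\subseteq\{b_1,y_1,y_2,u_1,u_2,u_3,z\},\quad S_2\subseteq\{b_2,u_1,u_2,u_3,v_1,v_2,v_3\},\quad S_3\subseteq\{b_3,c_1,c_2,v_1,v_2,v_3,z\}.$$
Each of the three paths $u,v,z$ is met by at most one $S_i$, because the $S_i$ are disjoint and whoever meets a path owns its first vertex. On the other hand every $S_i$ must meet one of $u,v,z$: without them, $S_1$ has at most the $3$ vertices $b_1,y_1,y_2$, the set $S_2$ has at most $1$, and $S_3$ has at most $3$. Three sets, three paths: each $S_i$ meets exactly one of $u,v,z$, and different sets meet different paths. If $S_1$ takes $u$, then $S_2$ must take $v$ and $S_3$ must take $z$. If $S_1$ takes $z$, then $S_3$ must take $v$ and $S_2$ must take $u$. So there are two types.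

* Type $(-)$: $S_2=\{b_2,v_1,v_2,v_3\}$ and $S_3=\{b_3,c_1,c_2,z\}$ are forced by size, and $S_1$ is a connected $4$-subset of $\{b_1,y_1,y_2,u_1,u_2,u_3\}$ containing $b_1$. The two omitted vertices are $\{y_1,y_2\}$, $\{y_2,u_3\}$ or $\{u_3,u_2\}$.
* Type $(+)$: $S_1=\{b_1,y_1,y_2,z\}$ and $S_2=\{b_2,u_1,u_2,u_3\}$ are forced, and $S_3$ is a connected $4$-subset of $\{b_3,c_1,c_2,v_1,v_2,v_3\}$ containing $b_3$. The two omitted vertices are $\{c_1,c_2\}$, $\{c_2,v_3\}$ or $\{v_3,v_2\}$.

By (2), $K^m(I_3(\Gamma)^3)$ is the disjoint union of two paths of edges,
$$y_1 - y_2 - u_3 - u_2\qquad\text{and}\qquad c_1-c_2-v_3-v_2 .$$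
It is disconnected, so $\beta_{1,m}\ne0$ with $\deg m=14$. $\square$

A sensible person would first try to prove the opposite, as follows. Given two factorizations $g,g'$ dividing $m$, walk from one to the other by replacing one vertex of one factor at a time. For a single factor such exchanges exist; Lemma 2 below provides them. In a product they break down at a definite point: the vertex one wants to bring into a factor may already be used by another factor. In $\Gamma$, passing from type $(-)$ to type $(+)$ means that all three sets hand over their path among $u,v,z$ at once, in a circle. Changing one factor alone never changes the type.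

It remains to see that $I_3(\Gamma)$ itself is linear.

## 2. Linear quotients from a clique that meets every connected $d$-set

**Linear quotients.** An equigenerated monomial ideal has linear quotients if its minimal generators can be ordered $u_1,\dots,u_N$ so that each colon ideal $(u_1,\dots,u_{i-1}):u_i$ is generated by variables. Such an ideal has a linear resolution over every field (Herzog–Hibi, *Monomial Ideals*, Proposition 8.2.1).

For example, let $r=2$ and let $G$ be the path $5-3-1-2-4$. The generators, in the order $x_1x_2x_3,\ x_1x_2x_4,\ x_1x_3x_5$, have colon ideals $(x_3)$ and $(x_2,\,x_2x_4)=(x_2)$. The following lemma produces this order, with $A=\{1,2\}$.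

**Lemma 2.** Let $A$ be a clique of $G$ such that every connected $d$-subset of $V(G)$ meets $A$. Then $I_r(G)$ has linear quotients.

**Step 1: attach a word to each connected $d$-set.** This gives the order on generators. Fix a total order on $V(G)$. An ordering $(s_1,\dots,s_d)$ of a connected $d$-set $S$ is *admissible* if $s_1=\min(S\cap A)$ and every prefix $\{s_1,\dots,s_j\}$ is connected. Admissible orderings exist: $S\cap A\ne\emptyset$, and a connected subset of the connected set $S$ can be enlarged one vertex at a time, staying connected, until it is $S$. Let $\omega(S)$ be the lexicographically smallest admissible ordering, and put $S'\prec S$ if $\omega(S')<_{\mathrm{lex}}\omega(S)$. Since $\omega(S)$ determines $S$, this is a total order on the connected $d$-sets.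

In the example, with $1<2<\dots<5$, the words are $(1,2,3)$, $(1,2,4)$ and $(1,3,5)$.

**Step 2: reduce to an exchange property.** It suffices to show:

> if $S'\prec S$, there is $S''\prec S$ with $S''\setminus S=\{v\}$ for some $v\in S'\setminus S$. $\quad(4)$

Indeed $(x_{S'}):x_S=(x_{S'\setminus S})$, so the colon ideal at $S$ is generated by the monomials $x_{S'\setminus S}$ with $S'\prec S$. By (4), each of these is divisible by a variable $x_v=x_{S''\setminus S}$ that lies in the colon ideal. So the colon ideal is generated by variables.

**Step 3: choose $v$ and check that $v\notin S$.** Let $\omega(S)=(s_1,\dots,s_d)$ and $\omega(S')=(s_1',\dots,s_d')$, let $p$ be the first position where they differ, and put $v=s'_p<s_p$ and $P=\{s_1,\dots,s_{p-1}\}=\{s'_1,\dots,s'_{p-1}\}$. Clearly $v\in S'$.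

If $p=1$, then $v=\min(S'\cap A)\in A$ and $v<s_1=\min(S\cap A)$, so $v\notin S$.

If $p\ge2$, then $P\cup\{v\}$ is a prefix of $\omega(S')$, hence connected, and $v\notin P$. Suppose $v\in S$. Then the connected set $P\cup\{v\}\subseteq S$ can be enlarged one vertex at a time to $S$. This gives an admissible ordering of $S$ that begins $s_1,\dots,s_{p-1},v$. It is smaller than $\omega(S)$, because $v<s_p$. This is a contradiction, so $v\notin S$.

**Step 4: build $S''$ and check that it is smaller.** Let $S''=(S\setminus\{s_d\})\cup\{v\}$, written as the word
$$(s_1,\dots,s_{p-1},\,v,\,s_p,\dots,s_{d-1}). \tag{5}$$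

*Its prefixes are connected.* Prefixes of length less than $p$ are prefixes of $\omega(S)$. Let $p\ge 2$. The prefix ending in $v$ is $P\cup\{v\}$, which is connected. The prefix ending in $s_j$ with $p\le j\le d-1$ is the union of the connected sets $\{s_1,\dots,s_j\}$ and $P\cup\{v\}$, which share $P\neq\emptyset$. Let $p=1$. The prefixes are $\{v\}$ and $\{v\}\cup\{s_1,\dots,s_j\}$. Here $v$ is adjacent to $s_1$, because both lie in the clique $A$.

*Its first letter is $\min(S''\cap A)$.* We have $S''\cap A\subseteq\{v\}\cup(S\cap A)$. If $p=1$, the first letter is $v\in A$, and $v<\min(S\cap A)$. If $p\ge2$, the first letter is $s_1\in A$, the minimum of $S\cap A$. Moreover $s_1=s_1'=\min(S'\cap A)$, so if $v\in A$, then $v\in S'\cap A$ gives $v\ge s_1$.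

So (5) is an admissible ordering of the connected $d$-set $S''$. It agrees with $\omega(S)$ before position $p$ and has $v<s_p$ there. Hence $\omega(S'')\le_{\mathrm{lex}}(5)<_{\mathrm{lex}}\omega(S)$, that is, $S''\prec S$. Finally $S''\setminus S=\{v\}$ and $v\in S'\setminus S$, which is (4). $\square$

The clique hypothesis enters only for $p=1$, but it cannot be dropped. For the path $x_1\cdots x_7$ and $r=2$, every connected $3$-set meets $\{x_3,x_5\}$, which is not a clique. With $m=x_1x_2x_3x_5x_6x_7$ the only generators dividing $m$ are $x_1x_2x_3$ and $x_5x_6x_7$. So $K^m$ is two disjoint triangles, and $\beta_{1,6}(I_2)\ne0$ although linearity requires degree $4$.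

**Clique-with-paths graphs.** From now on every graph has the shape of $\Gamma$. There is a clique $A$; the components of $G\setminus A$ are paths $Q$, each with at most $r$ vertices; and only one endpoint $f_Q$ of $Q$, the *first* vertex, has neighbors in $A$. Such graphs have three properties.

* They are chordal. Delete each path from its last vertex to its first, then delete $A$. A vertex of $Q$ other than $f_Q$ has a single remaining neighbor when it is deleted, $f_Q$ then has only neighbors in the clique $A$, and afterwards only the clique is left. So each vertex is simplicial at the moment of its deletion.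
* Every connected $d$-set meets $A$, since a connected set avoiding $A$ lies in one path and has at most $r<d$ vertices. By Lemma 2, $I_r(G)$ has linear quotients.
* If a connected $d$-set $T$ meets a path $Q$, then
$$f_Q\in T\quad\text{and}\quad T\text{ contains a neighbor of } f_Q \text{ in } A. \tag{6}$$
Indeed $T$ meets both $Q$ and $A$, and a path in $G[T]$ from $T\cap Q$ to $T\cap A$ can leave $Q$ only along an edge from $f_Q$ to $A$.

The graph $\Gamma$ with $A=\{b_1,b_2,b_3\}$ and $r=3$ is of this form, so $I_3(\Gamma)$ has a linear resolution over every field. This completes the proof of Claim 1.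

## 3. What must change for other $r$ and other powers

Here is the general statement.

**Theorem 3.** For every $r\ge2$ there is a finite chordal graph $G_r$ such that, over every field, $I_r(G_r)$ has linear quotients (hence a linear resolution), while $I_r(G_r)^q$ has a non-linear minimal first syzygy for all $q\ge q_0(r)$, where
$$q_0(2)=6,\qquad q_0(r)=3\ \ (3\le r\le 26),\qquad q_0(r)=2\ \ (r\ge27).$$
More precisely:

* for $r\ge3$ and $q\ge3$: $\beta_{1,\,q(r+1)+(r-1)}(I_r(G_r)^q)\neq0$, so $\operatorname{reg} I_r(G_r)^q\ge q(r+1)+r-2$;
* for $r=2$ and $q\ge6$: $\beta_{1,\,3q+2}(I_2(G_2)^q)\ne0$;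
* for $r\ge27$ and $q=2$: $\beta_{1,\,2(r+1)+2}(I_r(G_r)^2)\neq0$.

The theorem makes no assertion for $r=2$, $2\le q\le5$, nor for $3\le r\le26$, $q=2$.

Three things must be changed in the fourteen-vertex argument.

*The case $r=2$.* Shrink $\Gamma$: keep the triangle, use paths $u_1u_2$, $v_1v_2$, $z$, $y_1$, $c_1$, and attach them as before. The same count for $m$ the product of all ten variables gives two types. In type $(-)$ the set $S_1$ is a connected $3$-subset of $\{b_1,y_1,u_1,u_2\}$ containing $b_1$, so the omitted vertex is $y_1$ or $u_2$. In type $(+)$ it is $c_1$ or $v_2$. The complex $K^m$ is four isolated points, so it is disconnected. But $\deg m=10=3\cdot 3+1$, so this syzygy is linear. The topology works, and the degree is too small by one. The circle of handovers must be longer.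

*Higher powers.* The proof for $\Gamma$ used that the three sets are disjoint. If we multiply $m$ by a generator of $I_3(\Gamma)$ to reach $q=4$, some exponents become $2$, and that step is lost. We will add a private clique vertex with a private path, so that the extra factors are forced and decouple from the rest.

*Squares.* The cyclic handover, in the form set up in Section 4, needs at least three sets, for a reason we shall see there. Squares need a different mechanism (Section 5).

## 4. The cyclic handover

The design is as follows. There are $\ell$ clique vertices $b_i$ on a circle. Between $b_i$ and $b_{i+1}$ hangs a shared path $E_i$, and at each $b_i$ a private path $R_i$. Each set $S_i\ni b_i$ must take one of its two neighboring shared paths. The length of $R_i$ is chosen so that with either choice there are at least $r+1$ vertices available, and with one choice exactly $r+1$.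

**Construction.** Let $\ell\ge3$, take indices in $\mathbb Z/\ell$, and let $1\le w_i\le r$ be integers such that
$$\text{there is no } i \text{ with } w_i>w_{i-1}\text{ and }w_i>w_{i+1}\ \text{(no strict peak)},\qquad t:=\sum_i\max(0,w_i-w_{i-1})\ge2 . \tag{7}$$
Since $\sum_i (w_i-w_{i-1})=0$, also $t=\sum_i\max(0,w_{i-1}-w_i)$.

The graph $G(r,w)$ has the clique $A=\{b_*\}\cup\{b_i:i\in\mathbb Z/\ell\}$ on $\ell+1$ vertices, and the following paths:

* $E_i$ with $w_i$ vertices, first vertex adjacent in $A$ exactly to $b_i,b_{i+1}$;
* $R_i$ with $p_i=r-\min(w_{i-1},w_i)\le r-1$ vertices (possibly none), first vertex adjacent in $A$ exactly to $b_i$;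
* $R_*$ with $r$ vertices, first vertex adjacent in $A$ exactly to $b_*$.

This is a clique-with-paths graph. Put $S_*=\{b_*\}\cup R_*$, a connected $d$-set. For $k\ge0$ let
$$q=\ell+k,\qquad m=x_{S_*}^{\,k}\prod_{v\in V(G(r,w))\setminus S_*}x_v .$$
Because $w_i-\min(w_{i-1},w_i)=\max(0,w_i-w_{i-1})$, the degree is
$$\deg m=k(r+1)+\ell+\sum_i w_i+\ell r-\sum_i\min(w_{i-1},w_i)=q(r+1)+t. \tag{8}$$

For $r=\ell=3$ and $w=(3,3,1)$ we get $(p_1,p_2,p_3)=(2,0,2)$. Dropping $S_*$ leaves exactly $\Gamma$, with $E_1=u$, $E_2=v$, $E_3=z$, $R_1=y$, $R_3=c$. For $k=0$ dropping $S_*$ is harmless by (3).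

**Proposition 4.** With $G=G(r,w)$ as above, $K^m(I_r(G)^q)$ is disconnected. Hence $\beta_{1,\,q(r+1)+t}(I_r(G)^q)\ne0$ for all $q\ge\ell$, over every field.

Let $g=x_{T_1}\cdots x_{T_q}$ divide $m$, with connected $d$-sets $T_j$.

**Step 1: each factor has one clique vertex.** This separates the factors. Each $T_j$ meets $A$, so $\sum_j|T_j\cap A|\ge q$. The total exponent of the $A$-variables in $m$ is $k+\ell=q$, so $\sum_j|T_j\cap A|\le q$. Hence each $T_j$ contains exactly one vertex of $A$, and all $A$-variables of $m$ are used up: exactly $k$ of the $T_j$ contain $b_*$, and for each $i\in\mathbb Z/\ell$ exactly one, called $S_i$, contains $b_i$.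

**Step 2: the factors at $b_*$ are forced.** Let $b_*\in T_j$. By (6), every path met by $T_j$ has a first vertex adjacent to the only clique vertex $b_*$ of $T_j$, so it is $R_*$. Hence $T_j\subseteq S_*$, and $T_j=S_*$ by size. These $k$ factors cancel $x_{S_*}^k$ exactly.

**Step 3: the other factors choose shared paths bijectively.** Again by (6), $S_i\subseteq\{b_i\}\cup R_i\cup E_{i-1}\cup E_i$. The $S_i$ are pairwise disjoint, since the exponents in $m$ of variables outside $S_*$ are $1$. If $S_i$ meets $E_j$, it contains the first vertex of $E_j$, so each $E_j$ is met by at most one $S_i$. Since $|S_i|=r+1>1+p_i$, each $S_i$ meets at least one of $E_{i-1},E_i$. So the $\ell$ sets $S_i$ meet in total at least $\ell$ and at most $\ell$ shared paths. Each $S_i$ therefore meets exactly one, say $E_{\sigma(i)}$ with $\sigma(i)\in\{i-1,i\}$, and $\sigma$ is a bijection of $\mathbb Z/\ell$.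

**Step 4: there are only two bijections.** If $\sigma(i)=i$ for some $i$, then $\sigma(i+1)\in\{i,i+1\}$ is different from $i$, so $\sigma(i+1)=i+1$. Going around the circle, $\sigma=\mathrm{id}$. Otherwise $\sigma(i)=i-1$ for all $i$.

**Step 5: where the unused variables lie.** In case $(-)$, $\sigma=\mathrm{id}$, we have $S_i\subseteq B_i^-:=\{b_i\}\cup R_i\cup E_i$ for all $i$, and
$$|B_i^-|=1+r-\min(w_{i-1},w_i)+w_i=r+1+\max(0,w_i-w_{i-1}).$$
The sets $B_i^-$ partition $V(G)\setminus S_*$, so $m/g=\prod_i x_{B_i^-\setminus S_i}$ is a product of $t$ distinct variables. If $w_i\le w_{i-1}$, then $S_i=B_i^-$. In the other case $b_i\in S_i$ is not omitted. So all variables of $m/g$ lie in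
$$M^-=\bigcup_{i:\,w_i>w_{i-1}}(R_i\cup E_i).$$
In case $(+)$, $\sigma(i)=i-1$, we have $S_i\subseteq B_i^+:=\{b_i\}\cup R_i\cup E_{i-1}$, with
$$|B_i^+|=1+r-\min(w_{i-1},w_i)+w_{i-1}=r+1+\max(0,w_{i-1}-w_i).$$
The $B_i^+$ also partition $V(G)\setminus S_*$, and in the same way $m/g$ is a product of $t$ distinct variables in
$$M^+=\bigcup_{i:\,w_{i-1}>w_i}(R_i\cup E_{i-1}).$$

**Step 6: both cases occur.** Otherwise one half of the complex would be missing. For case $(-)$, if $w_i>w_{i-1}$, let $S_i$ be $B_i^-$ without the last $w_i-w_{i-1}$ vertices of $E_i$; since $w_{i-1}\ge1$, this number is less than $w_i$, and the first vertex of $E_i$ stays. Otherwise let $S_i=B_i^-$. Each $S_i$ has $r+1$ vertices and consists of $b_i$ with initial segments of paths whose first vertices are adjacent to $b_i$, so it is connected. Together with $k$ copies of $S_*$ these sets give a $g$ dividing $m$. For case $(+)$, if $w_{i-1}>w_i$, delete from $B_i^+$ the last $w_{i-1}-w_i<w_{i-1}$ vertices of $E_{i-1}$, and otherwise take $S_i=B_i^+$. The first vertex of $E_{i-1}$ is adjacent to $b_i$, so these sets are connected $d$-sets.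

**Step 7: $M^-\cap M^+=\emptyset$.** This is where "no strict peak" is used. A nonempty $R_i$ lies in $M^-$ only if $w_i>w_{i-1}$, and in $M^+$ only if $w_i<w_{i-1}$. The path $E_j$ lies in $M^-$ if and only if $w_j>w_{j-1}$; it lies in $M^+$ if and only if the condition $w_{i-1}>w_i$ holds for $i=j+1$, that is, $w_j>w_{j+1}$. Both together would be a strict peak at $j$.

By (2), each face of $K^m(I_r(G)^q)$ is contained in the support of some $m/g$, hence in $M^-$ or in $M^+$. So the complex is the union of two subcomplexes on disjoint vertex sets. Each contains a vertex, by Step 6 and $t\ge1$. So $K^m$ is disconnected, and (1) and (8) give $\beta_{1,\,q(r+1)+t}\neq0$. As $k\ge0$ was arbitrary, this holds for all $q\ge\ell$. $\square$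

**The peak condition at work.** Take $r=\ell=3$, $w=(3,1,1)$, $k=0$. There is a strict peak at $1$, and $t=2$. Let $E_1=e_1e_2e_3$ and let $R_1=\rho_1\rho_2$, $R_2=\rho_1'\rho_2'$. Steps 1–6 still apply. In case $(-)$ two vertices are omitted from $\{b_1\}\cup R_1\cup E_1$, and the facets are $\{e_2,e_3\},\{e_3,\rho_2\},\{\rho_1,\rho_2\}$. In case $(+)$ two are omitted from $\{b_2\}\cup R_2\cup E_1$, and the facets are $\{e_2,e_3\},\{e_3,\rho_2'\},\{\rho_1',\rho_2'\}$. The two halves share the edge $\{e_2,e_3\}$, and $K^m$ is connected.

**Choices of $w$.**

* For $r\ge3$ take $\ell=3$ and $w=(r,r,1)$. There is no strict peak, and the only rise is from $1$ to $r$, so $t=r-1\ge2$. This covers all $q\ge3$.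
* For $r=2$ take $\ell=6$ and $w=(2,2,1,2,2,1)$. There is no strict peak, and there are two rises by $1$, so $t=2$. This covers all $q\ge6$.

By Lemma 2, $I_r(G(r,w))$ has linear quotients in both cases. So the answer to the question is no for every $r\ge2$ and every field.

**The size of $\Gamma$.** When $k=0$ and $S_*$ is dropped, the graph has $\ell(r+1)+t$ vertices by (8). For $r=1$ all $w_i=1$ and $t=0$. For $r=2$, each rise from $1$ to $2$ must be followed by a second $2$ (otherwise there is a strict peak) and later by a $1$. So two rises need $\ell\ge6$, and there are at least $18+2=20$ vertices. For $r\ge3$ there are at least $3\cdot4+2=14$. Hence $\Gamma$ is the smallest example that this construction gives.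

**Why this cannot reach squares.** Proposition 4 gives powers $q\ge\ell$, so a square would need $\ell=2$. With two indices, $i-1=i+1$. If $w_1\ne w_2$, the larger one is a strict peak, and if $w_1=w_2$, then $t=0$. So condition (7) can never hold.

## 5. Squares for $r\ge27$: two sets compete for one clique vertex

With only two factors $S,S'$, we let them compete for a single clique vertex $a$. Six paths are divided between them, and the path lengths force the division to be three against three. Each path needs $a$ or one particular helper $h_i$. The set that owns $a$ needs no helper. The other set must take all of $h_1,h_2,h_3$ and then has two vertices too many, and these omitted vertices show which set it was. With $n$ helpers in place of three and the same total path length $2r$, the degree would be $1+n+2r=2(r+1)+(n-1)$, so $n=3$ is the first value for which the excess is $2$.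

**Construction.** Let $r\ge27$. Choose integers $n_1,n_2,n_3\ge9$ with $n_1+n_2+n_3=r$. Let $H_r$ have the clique $A=\{a,h_1,h_2,h_3\}$ and, for $i=1,2,3$, paths $X_i$ with $n_i$ vertices and $Y_i$ with $3,3,r-6$ vertices for $i=1,2,3$ respectively. The first vertices of $X_i$ and of $Y_i$ are adjacent in $A$ exactly to $a$ and $h_i$. All paths have at most $r$ vertices, so $H_r$ is a clique-with-paths graph. Let $m$ be the product of all variables; then
$$\deg m=4+2r=2(r+1)+2.$$

**Proposition 5.** $K^m(I_r(H_r)^2)$ is disconnected. Hence $\beta_{1,\,2(r+1)+2}(I_r(H_r)^2)\neq0$, over every field.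

**Step 1: subset sums.** We show that a subfamily of $\{X_1,X_2,X_3,Y_1,Y_2,Y_3\}$ whose sizes sum to a number in $[r-2,r+2]$ is $\{X_1,X_2,X_3\}$ or $\{Y_1,Y_2,Y_3\}$. All six sizes sum to $2r$, so the complementary family satisfies the same condition, and we may assume that the family contains $Y_3$, of size $r-6$. The other members then have sizes summing to a number in $[4,8]$, taken from $3,3,n_1,n_2,n_3$ with $n_i\ge9$. No $n_i$ can be used, one $3$ is too small, and so both $3$'s are used: the family is $\{Y_1,Y_2,Y_3\}$.

**Step 2: each path belongs to one set.** Let $g=x_Sx_{S'}$ divide $m$, with connected $d$-sets $S,S'$. They are disjoint, and together they omit exactly two vertices of $H_r$. Each path has at least $3$ vertices, so it meets $S\cup S'$. By (6), a set meeting a path contains its first vertex. So exactly one of $S,S'$ meets each path.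

**Step 3: the division is three against three.** Let $s,s'$ be the total sizes of the paths met by $S$ and by $S'$; by Step 2, $s+s'=2r$. Let $\alpha=|S\cap A|\ge1$ and $\alpha'=|S'\cap A|\ge1$; then $\alpha+\alpha'\le4$, so $\alpha,\alpha'\le3$. From $r+1=|S|\le\alpha+s$ and $r+1=|S'|\le\alpha'+s'$ we get
$$r-2\ \le\ r+1-\alpha\ \le\ s\ =\ 2r-s'\ \le\ r-1+\alpha'\ \le\ r+2 .$$
By Step 1 we may name the two sets so that $S$ meets exactly $X_1,X_2,X_3$ and $S'$ meets exactly $Y_1,Y_2,Y_3$.

**Step 4: exactly one set contains $a$.** By (6), for each $i$ both $S$ and $S'$ contain $a$ or $h_i$. They are disjoint, so not both contain $a$. If neither did, $h_1$ would lie in both, which is impossible.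

**Step 5: where the omitted vertices lie.** Suppose $a\in S'$. Then $S$ does not contain $a$, so $h_1,h_2,h_3\in S$. Hence $S'\subseteq\{a\}\cup Y_1\cup Y_2\cup Y_3$, a set of size $r+1$, so equality holds. And $\{h_1,h_2,h_3\}\subseteq S\subseteq\{h_1,h_2,h_3\}\cup X_1\cup X_2\cup X_3$, where the last set has size $r+3$. So $m/g$ is a product of two variables from $X_1\cup X_2\cup X_3$.

Suppose $a\in S$. Then $h_1,h_2,h_3\in S'$, so $S=\{a\}\cup X_1\cup X_2\cup X_3$ by size, and $\{h_1,h_2,h_3\}\subseteq S'\subseteq\{h_1,h_2,h_3\}\cup Y_1\cup Y_2\cup Y_3$. So $m/g$ is a product of two variables from $Y_1\cup Y_2\cup Y_3$.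

**Step 6: both cases occur.** For the first, take $S'=\{a\}\cup Y_1\cup Y_2\cup Y_3$ and let $S$ be $\{h_1,h_2,h_3\}\cup X_1\cup X_2\cup X_3$ without the last two vertices of $X_1$. Both have $r+1$ vertices. They are connected: all first vertices are adjacent to $a$, the $h_i$ form a clique, and the first vertex of $X_i$ is adjacent to $h_i$. For the second, take $S=\{a\}\cup X_1\cup X_2\cup X_3$ and let $S'$ be $\{h_1,h_2,h_3\}\cup Y_1\cup Y_2\cup Y_3$ without the last two vertices of $Y_1$, whose first vertex remains because $|Y_1|=3$.

So $K^m(I_r(H_r)^2)$ is the union of two subcomplexes, each containing a vertex, on the disjoint vertex sets $X_1\cup X_2\cup X_3$ and $Y_1\cup Y_2\cup Y_3$. It is disconnected, and (1) gives the claim. $\square$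

The numbers explain the bound on $r$. Paths need at least $3$ vertices for Step 2, the value $9$ lies just outside the window $[4,8]$ of Step 1, and three sizes of at least $9$ sum to at least $27$.

## 6. One graph for each $r$

**Proof of Theorem 3.** The theorem asks for a single graph $G_r$ that works for all $q\ge q_0(r)$.

**Step 1: the graphs.** Put
$$G_2=G(2,(2,2,1,2,2,1)),\qquad G_r=G(r,(r,r,1))\ \ (3\le r\le26).$$
For $r\ge27$, let $G_r$ be the disjoint union of $G(r,(r,r,1))$ and $H_r$, with all edges added between their two cliques. Then the union of the two cliques is a clique.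

**Step 2: $I_r(G_r)$ is linear.** In all cases $G_r$ is a clique-with-paths graph with paths of at most $r$ vertices. For $r\ge27$ the clique is the union of the two cliques, and each path still has only its first vertex attached to it. By Section 2, $G_r$ is chordal, and $I_r(G_r)$ has linear quotients, hence a linear resolution over every field.

**Step 3: the powers are not linear.** For $r\ge27$ both $G(r,(r,r,1))$ and $H_r$ are induced subgraphs of $G_r$, since the added edges all run between them. By (3), the complexes $K^m$ of Propositions 4 and 5 do not change when we pass to $G_r$, and by (1) the nonvanishing carries over. So: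

* for $r=2$, Proposition 4 with $\ell=6$, $t=2$ gives $\beta_{1,\,3q+2}(I_2(G_2)^q)\ne0$ for $q\ge6$;
* for $r\ge3$, Proposition 4 with $\ell=3$, $t=r-1$ gives $\beta_{1,\,q(r+1)+(r-1)}(I_r(G_r)^q)\ne0$ for $q\ge3$;
* for $r\ge27$, Proposition 5 gives $\beta_{1,\,2(r+1)+2}(I_r(G_r)^2)\ne0$.

The ideal $I_r(G_r)^q$ is generated in degree $q(r+1)$. In each case there is a minimal first syzygy in degree $q(r+1)+t$ with $t\ge2$, and the corresponding column of the syzygy matrix has nonzero entries of degree $t\ge 2$. So the resolution is not linear. A nonzero $\beta_{1,j}(J)$ gives $\operatorname{reg}J\ge j-1$, so for $r\ge3$ and $q\ge3$ we get $\operatorname{reg}I_r(G_r)^q\ge q(r+1)+r-2$. $\blacksquare$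

**Corollary 6.** For a fixed $r$, the statement "for every graph $G$, if $I_r(G)$ has a linear resolution, then $I_r(G)^q$ has a linear resolution for all $q$" is true if $r=1$ and false for every $r\ge2$, over every field, even for chordal $G$.

**Proof.** For $r=1$ this is the theorem of Herzog, Hibi and Zheng recalled in Section 1. For $r\ge2$ the graph $G_r$ of Theorem 3 is a chordal counterexample over every field. $\square$
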